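# Closed zero-dimensional subspaces of Eberlein compacta of weight $\omega_1$

## 1. The guess that a copy of $A(\omega_1)$ always sits inside

Take a weakly compact set $K$ in a Banach space that needs $\omega_1$ open sets for a base. Must it contain a closed zero-dimensional subspace that also needs $\omega_1$ open sets? The first guess is "yes, always, and for a crude reason": such a $K$ ought to contain the one-point compactification of a discrete set of size $\omega_1$. Let us fix the words and test this guess.

All compact spaces are Hausdorff.

**Definition (Eberlein compact).** A compact space is *Eberlein compact* if it is homeomorphic to a weakly compact subset of a Banach space, that is, a subset that is compact when the Banach space carries its weak topology. It is *uniform Eberlein compact* if the Banach space can be taken to be a Hilbert space.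

**Definition (zero-dimensional, weight, density).** A space is *zero-dimensional* if it has a base of clopen sets. The weight $w(X)$ is the minimal cardinality of a base of $X$, and the density $d(X)$ is the minimal cardinality of a dense subset. Choosing a point in each nonempty member of a base shows $d(X)\le w(X)$.

The Cantor set is zero-dimensional and $[0,1]$ is not. A zero-dimensional Hausdorff space contains no connected subset with two points, since a clopen set separates the two.

**Definition ($A(S)$).** For a set $S$, let $A(S)=S\cup\{\infty\}$, where the points of $S$ are isolated and the neighborhoods of $\infty$ are the sets containing $\infty$ and all but finitely many points of $S$. (For infinite $S$ this is the one-point compactification of the discrete space $S$.)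

The space $A(S)$ is zero-dimensional: the sets $\{\beta\}$, for $\beta\in S$, and the cofinite sets containing $\infty$ form a clopen base. If $S$ is infinite, this base has size $|S|$, and every base contains all the singletons $\{\beta\}$, so $w(A(S))=|S|$.

The problem, posed by Witold Marciszewski in "On two problems concerning Eberlein compacta", arXiv:2103.03153 (2021), reads: *is it consistent that every Eberlein compact space $K$ of weight $\omega_1$ contains a closed zero-dimensional subspace $L$ of the same weight?* For an infinite cardinal $\kappa$ let $P(\kappa)$ be the statement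

> every Eberlein compact $K$ with $w(K)=\kappa$ contains a closed zero-dimensional $L$ with $w(L)=\kappa$,

and let $P_u(\kappa)$ be the same statement for uniform Eberlein compacta. Clearly $P(\kappa)$ implies $P_u(\kappa)$. We ask whether $P(\omega_1)$ is consistent.

Now the tests.

*Weight $\omega$.* Here $K$ is an infinite compact metrizable space, so it contains a nontrivial convergent sequence together with its limit. This is a copy of $A(\omega)$: closed, zero-dimensional, of weight $\omega$. So $P(\omega)$ holds.

*$K=[0,1]\times A(\omega_1)$.* It contains $\{0\}\times A(\omega_1)$.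

*$K$ = the closed unit ball of $\ell_2(\omega_1)$ with the weak topology.* On the ball the weak topology is the topology of pointwise convergence, so $w(K)\le w(\mathbb R^{\omega_1})=\omega_1$. A pointwise neighborhood of $0$ restricts only finitely many coordinates, so it contains all but finitely many unit vectors $e_\gamma$. Hence $\{e_\gamma:\gamma<\omega_1\}\cup\{0\}$ is a copy of $A(\omega_1)$, and $w(K)=\omega_1$. This $K$ is connected, and still the guess survives.

## 2. Isolated points over an interval

The guess does not survive the next space. Let $X=\{t_\xi:\xi<\omega_1\}\subset[0,1]$ be listed without repetition and put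
$$K_X=\big([0,1]\times\{\infty\}\big)\cup\{(t_\xi,\xi):\xi<\omega_1\}\subset[0,1]\times A(\omega_1).$$
This is an interval with one isolated point hovering over each $t_\xi$. It is uniform Eberlein of weight $\omega_1$; we check this in Section 4, in greater generality.

**$K_X$ contains no copy of $A(\omega_1)$.** Suppose $D\subset K_X$ is such a copy, with limit point $p$. The points of $D\setminus\{p\}$ lying in $[0,1]\times\{\infty\}$ form a discrete subspace of a second countable space, so there are only countably many. Hence $D\setminus\{p\}$ contains $(t_\xi,\xi)$ for all $\xi$ in some uncountable set $C$, and every neighborhood of $p$ contains all but finitely many of these points. So $p$ is not isolated in $K_X$, and $p=(t,\infty)$ for some $t$. For each $k\ge1$, all but finitely many $\xi\in C$ satisfy $|t_\xi-t|<1/k$. So all but countably many $\xi\in C$ satisfy $t_\xi=t$, although the $t_\xi$ are distinct. Contradiction.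

So the strong guess is false, with no extra axioms. The weaker guess, that some closed zero-dimensional subspace of weight $\omega_1$ exists, may still be true for $K_X$. It is true if $X$ has a nowhere dense subset $Z$ of size $\omega_1$, for example if $X$ is a subset of the Cantor set. Indeed, put $S_Z=\{\xi:t_\xi\in Z\}$ and
$$L=K_X\cap\big(\overline Z\times A(S_Z)\big)=\big(\overline Z\times\{\infty\}\big)\cup\{(t_\xi,\xi):\xi\in S_Z\}.$$
This is closed, since $S_Z\cup\{\infty\}$ is closed in $A(\omega_1)$. It is zero-dimensional, since $\overline Z$ is (Lemma 2 below recalls why) and so is $A(S_Z)$. It has $\omega_1$ isolated points, so its weight is $\omega_1$.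

What matters is therefore whether $\omega_1$ reals must contain $\omega_1$ reals forming a nowhere dense set. A *Luzin set* is an uncountable set of reals all of whose nowhere dense subsets are countable. If $X$ is a Luzin set, the recipe above has nothing to work with, and we shall see that then no $L$ exists at all. Luzin sets exist under $\mathsf{CH}$, so $P(\omega_1)$ is not a theorem of $\mathsf{ZFC}$. The task is to find a hypothesis under which it holds.

## 3. The cardinals involved and five theorems

For $f,g\in\omega^\omega$, write $f\le g$ if $f(i)\le g(i)$ for all $i$, and $f\le^*g$ if this holds for all but finitely many $i$. Let $\mathfrak b$ be the least size of a $\le^*$-unbounded family and $\mathfrak d$ the least size of a $\le^*$-dominating family. Let $\mathcal M$ be the ideal of meager sets of reals, and recall: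

* $\mathrm{add}(\mathcal M)$ is the least number of meager sets with nonmeager union;
* $\mathrm{cov}(\mathcal M)$ is the least number of meager sets covering $\mathbb R$;
* $\mathrm{non}(\mathcal M)$ is the least size of a nonmeager set;
* $\mathrm{cof}(\mathcal M)$ is the least size of a family of meager sets such that every meager set is contained in one of them.

We abbreviate "nowhere dense" by nwd. For a subset of $[0,1]$, being nwd (or meager) in $[0,1]$ and in $\mathbb R$ is the same.

**Definition (tame).** A regular uncountable cardinal $\lambda$ is *tame* if for all $(f_\alpha)_{\alpha<\lambda}$ in $\omega^\omega$ there are $A\in[\lambda]^\lambda$ and $g\in\omega^\omega$ with $f_\alpha\le g$ for all $\alpha\in A$.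

*Example.* The successor of $\mathfrak c$ is tame: there are only $\mathfrak c$ functions, so $\mathfrak c^+$ many of the $f_\alpha$ coincide.

*Non-example.* The cardinal $\mathfrak b$ is not tame. Let $\{h_\alpha:\alpha<\mathfrak b\}$ be unbounded. Recursively choose $f_\alpha$ that is $\ge^*h_\alpha$ and $\ge^*f_\beta$ for all $\beta<\alpha$; this is possible because fewer than $\mathfrak b$ functions are bounded. If $|A|=\mathfrak b$ and $f_\alpha\le g$ for all $\alpha\in A$, then $A$ is cofinal in $\mathfrak b$, so every $h_\beta\le^*f_\beta\le^*g$, a contradiction.

**Theorem 1.** If $\mathfrak b>\omega_1$, then $P(\omega_1)$. Hence $P(\omega_1)$ is consistent with $\mathsf{ZFC}$.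

**Theorem 2.** (a) If $\lambda$ is tame, every Eberlein compact of weight $\ge\lambda$ contains a closed zero-dimensional subspace of weight exactly $\lambda$; in particular $P(\lambda)$. (b) If $\kappa$ is singular, $\kappa$ is a limit of tame cardinals, and $\mathrm{cf}\,\kappa$ is $\omega$ or tame, then $P(\kappa)$.

**Theorem 3.** Let $\mathrm{cf}\,\kappa=\mu>\omega$ (possibly $\kappa=\mu$). Suppose there is $X\subset[0,1]$ with $|X|=\mu$, all of whose nwd subsets have size $<\mu$. Then $P(\kappa)$ fails, and even $P_u(\kappa)$ fails.

**Theorem 4.** If $\mathrm{add}(\mathcal M)=\mathrm{cof}(\mathcal M)=\mu$, then for every infinite $\kappa$: $P(\kappa)\iff\mathrm{cf}\,\kappa\ne\mu$. Thus under $\mathsf{MA}$, $P(\kappa)\iff\mathrm{cf}\,\kappa\ne\mathfrak c$; under $\mathsf{CH}$, $P(\kappa)\iff\mathrm{cf}\,\kappa\ne\omega_1$.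

**Theorem 5.** If $\kappa$ is regular uncountable and $\kappa<\mathrm{non}(\mathcal M)$ or $\kappa>\mathrm{cov}(\mathcal M)$, then $P_u(\kappa)$.

For $\kappa=\omega_1$ these theorems give
$$\mathfrak b>\omega_1\Rightarrow P(\omega_1)\Rightarrow P_u(\omega_1)\Rightarrow\text{no Luzin set},\qquad \mathrm{non}(\mathcal M)>\omega_1\Rightarrow P_u(\omega_1).\tag{1}$$
So the answer to the problem is yes. Moreover $P(\omega_1)$ holds under $\mathsf{MA}+\neg\mathsf{CH}$ and fails under $\mathsf{CH}$, so it is independent of $\mathsf{ZFC}$. Whether the implications in (1) reverse is not determined here.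

## 4. Luzin-type sets and the failure of $P_u(\kappa)$: proof of Theorem 3

We run the construction of $K_X$ again, now hanging a whole block of isolated points over each $t_\xi$ so that the weight can be a singular cardinal.

**Step 1: the space.** This step builds $K$ from $X$. Write $X=\{t_\xi:\xi<\mu\}$ without repetition. If $\kappa=\mu$, put $\kappa_\xi=1$ for all $\xi$. If $\kappa$ is singular, let $(\kappa_\xi)_{\xi<\mu}$ be an increasing sequence of cardinals $1\le\kappa_\xi<\kappa$ cofinal in $\kappa$. Let $B_\xi$ $(\xi<\mu)$ be pairwise disjoint sets with $|B_\xi|=\kappa_\xi$, and let $S=\bigcup_\xi B_\xi$, so $|S|=\kappa$. Put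
$$K=\big([0,1]\times\{\infty\}\big)\cup\{(t_\xi,\beta):\xi<\mu,\ \beta\in B_\xi\}\subset[0,1]\times A(S).$$

**Step 2: $K$ is uniform Eberlein of weight $\kappa$.** First, $K$ is closed. A point of $[0,1]\times A(S)$ outside $K$ has the form $(t,\beta)$ with $\beta\in B_\xi$ and $t\ne t_\xi$, and $([0,1]\setminus\{t_\xi\})\times\{\beta\}$ is an open neighborhood of it missing $K$. So $K$ is compact.

Next, map $[0,1]\times A(S)$ into $\ell_2(\{*\}\cup S)$ by $(t,\beta)\mapsto te_*+e_\beta$ and $(t,\infty)\mapsto te_*$. This is injective. It is continuous into the weak topology. Indeed, for $y\in\ell_2(\{*\}\cup S)$ the inner product of the image with $y$ is $t\,y(*)+y(\beta)$, respectively $t\,y(*)$, and the function on $A(S)$ given by $\beta\mapsto y(\beta)$, $\infty\mapsto0$ is continuous, because $\{\beta:|y(\beta)|\ge\varepsilon\}$ is finite for every $\varepsilon>0$. A continuous injection of a compact space into a Hausdorff space is an embedding. So $K$ is homeomorphic to a weakly compact subset of a Hilbert space.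

Finally, $K\cap([0,1]\times\{\beta\})=\{(t_\xi,\beta)\}$ for $\beta\in B_\xi$, so $K$ has $\kappa$ isolated points and $w(K)\ge\kappa$. Also $w(K)\le w([0,1]\times A(S))\le\kappa$. So $w(K)=\kappa$.

**Step 3: a closed zero-dimensional $L$ meets few blocks.** Let $L\subset K$ be closed and zero-dimensional, and let
$$T=\{\xi<\mu:\ L\cap(\{t_\xi\}\times B_\xi)\ne\emptyset\}.$$
We claim $|T|<\mu$. Suppose $|T|=\mu$. Then $\{t_\xi:\xi\in T\}$ has size $\mu$, so it is not nwd, and hence it is dense in some nonempty open interval $J\subset[0,1]$. Let $t\in J$, and let $W\times(A(S)\setminus F)$ be a basic neighborhood of $(t,\infty)$, with $W$ open and $F\subset S$ finite. By density in $J$, infinitely many $\xi\in T$ have $t_\xi\in W$. Since the $B_\xi$ are disjoint, only finitely many of them meet $F$. So there is $\xi\in T$ with $t_\xi\in W$ and $B_\xi\cap F=\emptyset$. By the definition of $T$ there is $\beta\in B_\xi$ with $(t_\xi,\beta)\in L$, and this point lies in the neighborhood. As $L$ is closed, $(t,\infty)\in L$. Thus $J\times\{\infty\}\subset L$. This is a connected set with more than one point, which a zero-dimensional space cannot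 contain.

**Step 4: so $L$ has small weight.** Let $S'=\bigcup_{\xi\in T}B_\xi$. This is a union of fewer than $\mathrm{cf}\,\kappa$ sets, each of size $<\kappa$, so $|S'|<\kappa$. If $(t,\beta)\in L$ with $\beta\in S$, then $\beta\in B_\xi$ and $t=t_\xi$ for some $\xi$, so $\xi\in T$ and $\beta\in S'$. Hence $L\subset[0,1]\times(S'\cup\{\infty\})$ and $w(L)\le|S'|+\omega<\kappa$. So $K$ witnesses the failure of $P_u(\kappa)$, and of $P(\kappa)$. $\blacksquare$

For $\kappa=\mu=\omega_1$ the hypothesis says exactly that a Luzin set exists. Given any Luzin set, some $[k,k+1]$, with $k$ an integer, contains uncountably many of its points; translate this part into $[0,1]$ and take a subset of size $\omega_1$. Under $\mathsf{CH}$ a Luzin set exists; the construction is carried out in Section 9, with $\mu=\omega_1$.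

## 5. Coordinates, supports, and thinning one coordinate at a time

For the positive results we need coordinates. Recall that $c_0(\Gamma)$ is the space of all $x:\Gamma\to\mathbb R$ such that $\{\gamma:|x(\gamma)|\ge\varepsilon\}$ is finite for every $\varepsilon>0$. By Amir–Lindenstrauss (Ann. of Math. 88 (1968)), *every Eberlein compact is homeomorphic to a compact subset of some $c_0(\Gamma)$ in the pointwise topology*, i.e. as a subspace of $\mathbb R^\Gamma$. From now on $K$ is such a set. Put
$$\mathrm{supp}\,x=\{\gamma:x(\gamma)\ne0\},\qquad \Gamma_Y=\bigcup_{x\in Y}\mathrm{supp}\,x\quad(Y\subset c_0(\Gamma)).$$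
Each $\mathrm{supp}\,x$ is countable. If all $x\in Y$ vanish at $\gamma$, so do all points of $\overline Y$; hence $\Gamma_{\overline Y}=\Gamma_Y$. In the example of Section 2 (with $*$ as an extra coordinate), $\Gamma_{K_X}=\{*\}\cup\omega_1$.

The first lemma turns weight into something we can count.

**Lemma 1.** Let $K\subset c_0(\Gamma)$ be pointwise compact. If $w(K)$ or $|\Gamma_K|$ is uncountable, then $w(K)=d(K)=|\Gamma_K|$.

*Proof.* All $x\in K$ vanish off $\Gamma_K$, so $K$ embeds in $\mathbb R^{\Gamma_K}$ and $w(K)\le|\Gamma_K|\cdot\omega$. If $D\subset K$ is dense, then $\Gamma_K=\Gamma_D=\bigcup_{x\in D}\mathrm{supp}\,x$ is a union of $|D|$ countable sets. Hence $|\Gamma_K|\le d(K)\cdot\omega\le w(K)\cdot\omega$. If one of $w(K)$, $|\Gamma_K|$ is uncountable, these inequalities make all three cardinals uncountable, the factors $\omega$ may be dropped, and $w(K)\le|\Gamma_K|\le d(K)\le w(K)$. $\square$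

The second lemma tells us how to recognize a zero-dimensional closure.

**Lemma 2.** A closed $C\subset\mathbb R$ with empty interior is zero-dimensional. Consequently, if $K\subset c_0(\Gamma)$ is pointwise compact, $Y\subset K$, and $\{x(\gamma):x\in Y\}$ is nwd in $\mathbb R$ for each $\gamma\in\Gamma$, then $\overline Y$ is zero-dimensional.

*Proof.* Let $c\in C$ and $\varepsilon>0$. Since $C$ has empty interior, there are $u\in(c-\varepsilon,c)\setminus C$ and $v\in(c,c+\varepsilon)\setminus C$. Then $(u,v)\cap C=[u,v]\cap C$ is a clopen subset of $C$ containing $c$. For the second claim,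
$$\overline Y\subset\prod_{\gamma\in\Gamma}\overline{\{x(\gamma):x\in Y\}},$$
each factor is a closed set with empty interior, and products and subspaces of zero-dimensional spaces are zero-dimensional. $\square$

These lemmas suggest a plan for $w(K)=\omega_1$. Choose distinct $\gamma_\alpha\in\Gamma_K$ and $x_\alpha\in K$ with $x_\alpha(\gamma_\alpha)\ne0$, for $\alpha<\omega_1$. For uncountable $A\subset\omega_1$ let $L_A=\overline{\{x_\alpha:\alpha\in A\}}$. Then $\Gamma_{L_A}\supset\{\gamma_\alpha:\alpha\in A\}$ is uncountable, so $w(L_A)=|\Gamma_{L_A}|\ge\omega_1$ by Lemma 1, and $w(L_A)=\omega_1$. We only need to choose $A$ so that for each $\gamma$ the set $\{x_\alpha(\gamma):\alpha\in A\}$ is nwd.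

The sensible first approach is to assume that any $\omega_1$ reals contain $\omega_1$ reals forming a nwd set, and to thin out coordinate by coordinate. The first coordinate works: pass to an uncountable $A_0$ on which the values at that coordinate form a nwd set (or are constant). For a second coordinate pass to an uncountable $A_1\subset A_0$, and so on. Finitely many coordinates are no problem. The argument stops at the first limit step: a decreasing sequence $A_0\supset A_1\supset\cdots$ of uncountable sets can have empty intersection. For instance, let $A_n$ be the set of all $\delta+k<\omega_1$ with $\delta$ zero or a limit ordinal and $n\le k<\omega$. Then each $A_n$ is uncountable and $\bigcap_nA_n=\emptyset$. And there are $\omega_1$ coordinates to treat. We need a way to treat all coordinates in a single thinning.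

## 6. One function in $\omega^\omega$ for all coordinates

The way past this point uses the definition of $c_0(\Gamma)$. Fix an interval bounded away from $0$. A point $x\in c_0(\Gamma)$ enters it at only finitely many coordinates. So if we cut the interval into infinitely many pieces, $x$ misses all but finitely many pieces, *at all coordinates simultaneously*. How far out in the list of pieces we must go is one natural number. Over countably many intervals this gives one function $f_x\in\omega^\omega$, which does not mention coordinates.

**Fixing the intervals.** Let $(I_i)_{i\in\omega}$ list all nonempty open intervals with rational endpoints whose closure omits $0$, each listed infinitely often. Put $d_i=\mathrm{dist}(0,I_i)>0$. For each $i$ fix pairwise disjoint nonempty open intervals $I_{i,j}\subset I_i$ $(j\in\omega)$. For $x\in c_0(\Gamma)$ let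
$$f_x(i)=\min\{m\in\omega:\ x(\gamma)\notin I_{i,j}\text{ for all }\gamma\in\Gamma\text{ and all }j\ge m\}.\tag{2}$$
This is well defined: if $x(\gamma)\in I_i$ then $|x(\gamma)|\ge d_i$, which happens for only finitely many $\gamma$, and each such $x(\gamma)$ lies in at most one $I_{i,j}$. By definition,
$$f_x(i)\le m\ \Longrightarrow\ x(\gamma)\notin I_{i,m}\ \text{ for all }\gamma\in\Gamma.\tag{3}$$

*Example.* If $\Gamma$ is a single point, then $x$ is a real number $t$, and $f_t(i)=j+1$ if $t\in I_{i,j}$, while $f_t(i)=0$ if $t$ lies in no $I_{i,j}$. If all $t$ in a set satisfy $f_t\le g$, they all avoid the open set $\bigcup_iI_{i,g(i)}$. The next lemma says that this works for every $\Gamma$.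

**Lemma 3.** Let $K\subset c_0(\Gamma)$ be pointwise compact, $Y\subset K$, $g\in\omega^\omega$, $n\in\omega$, and suppose $f_x(i)\le g(i)$ for all $x\in Y$ and all $i\ge n$. Then $\overline Y$ is zero-dimensional.

*Proof.* Let $U=\bigcup_{i\ge n}I_{i,g(i)}$. It is open. It is dense, because every nonempty open subset of $\mathbb R$ contains a rational interval whose closure omits $0$; since each such interval is listed infinitely often, it is $I_i$ for some $i\ge n$, and so it contains $I_{i,g(i)}$. By (3), $x(\gamma)\in\mathbb R\setminus U$ for all $x\in Y$ and $\gamma\in\Gamma$, and $\mathbb R\setminus U$ is closed nwd. Apply Lemma 2. $\square$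

So a common bound for many functions $f_x$ is all we need. This is what tameness provides, and the next lemma says which cardinals are tame.

**Lemma 4.** Every regular $\lambda$ with $\omega<\lambda<\mathfrak b$ or $\lambda>\mathfrak d$ is tame.

*Proof.* Let $(f_\alpha)_{\alpha<\lambda}$ be given. First we find $g'$ with $f_\alpha\le^*g'$ for $\lambda$ many $\alpha$. If $\lambda<\mathfrak b$, the whole family has an upper bound $g'$ for $\le^*$. If $\lambda>\mathfrak d$, fix a dominating family of size $\mathfrak d$ and assign to each $\alpha$ a member $\ge^*f_\alpha$. Since $\lambda$ is regular and $\lambda>\mathfrak d$, some $g'$ is assigned to $\lambda$ many $\alpha$.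

Next we remove the star. For each of these $\alpha$ choose $n_\alpha$ with $f_\alpha(i)\le g'(i)$ for all $i\ge n_\alpha$. There are only countably many possible pairs $(n_\alpha,f_\alpha|n_\alpha)$, where $f_\alpha|n_\alpha$ is the restriction to $\{0,\dots,n_\alpha-1\}$. As $\lambda$ is regular uncountable, for $\lambda$ many $\alpha$ this pair is a constant $(n,\sigma)$. Let $g$ equal $\sigma$ below $n$ and $g'$ from $n$ on. Then $f_\alpha\le g$ for these $\alpha$. $\square$

## 7. Tame weights: proofs of Theorem 2(a) and Theorem 1

**Proof of Theorem 2(a).** Let $\lambda$ be tame and let $K\subset c_0(\Gamma)$ be compact with $w(K)\ge\lambda$.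

**Step 1: choose $\lambda$ points controlled by one $g$.** By Lemma 1, $|\Gamma_K|=w(K)\ge\lambda$. Choose $B\subset\Gamma_K$ with $|B|=\lambda$, and for each $\gamma\in B$ choose $x_\gamma\in K$ with $x_\gamma(\gamma)\ne0$. Apply tameness to the family $(f_{x_\gamma})_{\gamma\in B}$: there are $A\subset B$ with $|A|=\lambda$ and $g\in\omega^\omega$ with $f_{x_\gamma}\le g$ for all $\gamma\in A$.

**Step 2: the closure has the required properties.** Let $L=\overline{\{x_\gamma:\gamma\in A\}}\subset K$. By Lemma 3 (with $n=0$), $L$ is zero-dimensional. Since $A\subset\Gamma_L$, the set $\Gamma_L$ is uncountable, and Lemma 1 gives $w(L)=d(L)=|\Gamma_L|\ge\lambda$. But $d(L)\le|A|=\lambda$. So $w(L)=\lambda$. If $w(K)=\lambda$, this is $P(\lambda)$. $\blacksquare$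

**Proof of Theorem 1.** If $\mathfrak b>\omega_1$, then $\omega_1$ is tame by Lemma 4, and $P(\omega_1)$ holds by Theorem 2(a). Now $\mathsf{MA}$ implies $\mathfrak b=\mathfrak c$ (Martin–Solovay), and $\mathsf{MA}+\mathfrak c>\omega_1$ is consistent relative to $\mathsf{ZFC}$ (Solovay–Tennenbaum). Hence $P(\omega_1)$ is consistent with $\mathsf{ZFC}$. $\blacksquare$

In fact Theorem 2(a) gives more when $\mathfrak b>\omega_1$: every nonmetrizable Eberlein compact contains a closed zero-dimensional subspace of weight $\omega_1$, because a compact space is nonmetrizable exactly when its weight is at least $\omega_1$.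

## 8. Singular weights: proof of Theorem 2(b)

Let $K\subset c_0(\Gamma)$ be compact with $w(K)=\kappa$, where $\kappa$ is singular and a limit of tame cardinals. We may take $\Gamma=\Gamma_K$, so $|\Gamma|=\kappa$ by Lemma 1. Let $\nu=\mathrm{cf}\,\kappa$.

### 8.1. Tame cofinality

Here we use tameness twice: inside blocks, and then for the bounds of the blocks.

Choose tame $\kappa_\xi$ $(\xi<\nu)$, strictly increasing and cofinal in $\kappa$. This is done by recursion: at stage $\xi<\nu$ the supremum of the earlier choices is $<\kappa$, so there is a tame cardinal below $\kappa$ above that supremum and above the $\xi$-th term of a fixed cofinal sequence. For $\gamma\in\Gamma$ choose $x_\gamma\in K$ with $x_\gamma(\gamma)\ne0$. Applying tameness of $\kappa_\xi$ to $\kappa_\xi$ many of the functions $f_{x_\gamma}$, we get $A_\xi\subset\Gamma$ with $|A_\xi|=\kappa_\xi$ and $g_\xi\in\omega^\omega$ with $f_{x_\gamma}\le g_\xi$ for all $\gamma\in A_\xi$. Tameness of $\nu$, applied to $(g_\xi)_{\xi<\nu}$, gives $T\in[\nu]^\nu$ and $g$ with $g_\xi\le g$ for all $\xi\in T$.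

Let $A=\bigcup_{\xi\in T}A_\xi$. As $T$ is cofinal in $\nu$, $|A|=\kappa$. Let $L=\overline{\{x_\gamma:\gamma\in A\}}$. Since $f_{x_\gamma}\le g$ for all $\gamma\in A$, $L$ is zero-dimensional by Lemma 3. Since $A\subset\Gamma_L\subset\Gamma$, Lemma 1 gives $w(L)=|\Gamma_L|=\kappa$.

### 8.2. Countable cofinality: where the previous argument breaks

Let $\nu=\omega$. We still obtain blocks with bounds $g_0,g_1,\dots$, but infinitely many functions $g_n$ need not have a common bound, even after passing to an infinite subfamily: if $g_n$ is constantly $n$, every infinite subfamily is unbounded at $i=0$. The best we can do is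
$$g(i)=\max_{n\le i}g_n(i),\tag{4}$$
which controls the $n$-th block at the intervals $I_i$ with $i\ge n$. At a fixed $I_i$ the blocks with $n>i$ are uncontrolled. The remedy is to choose the blocks so that, at any *given* coordinate $\gamma$, the late blocks contribute almost nothing to $I_i$. There are two mechanisms. At finitely many coordinates fixed in advance, late points can be made small by choosing them near one point $z$, moved to $0$. At the remaining coordinates, late points can be made to have essentially disjoint sets of large coordinates, by the $\Delta$-system lemma. Recall that lemma: *if $\lambda$ is regular uncountable and $(F_\alpha)_{\alpha<\lambda}$ are finite sets, there are $A\in[\lambda]^\lambda$ and a finite set $R$ with $F_\alpha\cap F_\beta=R$ for all distinct $\alpha,\beta\in A$.* For $F_\alpha=\{0,1+\alpha\}$ the root $R$ is $\{0\}$.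

### 8.3. Countable cofinality: the construction

Let $\kappa_0<\kappa_1<\cdots$ be tame with supremum $\kappa$.

**Step 1: localization.** This step finds a point all of whose neighborhoods are as complicated as $K$. We claim that some $z\in K$ has $w(\overline V)=\kappa$ for every neighborhood $V$ of $z$ in $K$. Otherwise every point has an open neighborhood whose closure has weight $<\kappa$, and finitely many of these cover $K$. Then $K$ is a finite union of compact sets of weight, hence density, $<\kappa$, so $d(K)<\kappa$, contradicting $d(K)=\kappa$ (Lemma 1).

Replace $K$ by $K-z\subset c_0(\Gamma)$, which is homeomorphic to $K$ by translation. So we may assume $z=0\in K$. If $V$ is a neighborhood of $0$ in $K$, then $w(\overline V)=\kappa$ is uncountable, and Lemma 1 gives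
$$|\Gamma_V|=|\Gamma_{\overline V}|=\kappa.\tag{5}$$

**Step 2: what the blocks must satisfy.** Put
$$\varepsilon_n=\min\big(\{1\}\cup\{d_i:i<n\}\big)>0,\qquad F_n(x)=\{\gamma:|x(\gamma)|\ge\varepsilon_n\},$$
so $F_n(x)$ is finite for $x\in K$. The point of $\varepsilon_n$ is this: if $i<n$ and $x(\gamma)\in I_i$, then $|x(\gamma)|\ge d_i\ge\varepsilon_n$, so $\gamma\in F_n(x)$. We shall choose recursively $Y_n\subset K$ with $|Y_n|\le\kappa_n$, finite $R_n\subset\Gamma$, and $g_n\in\omega^\omega$ such that, with $\Gamma_n=\Gamma_{Y_n}=\bigcup_{x\in Y_n}\mathrm{supp}\,x$:

* (C1) $|x(\gamma)|<2^{-n}$ for $x\in Y_n$ and $\gamma\in R_0\cup\dots\cup R_{n-1}$;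
* (C2) $|\Gamma_n|=\kappa_n$;
* (C3) $f_x\le g_n$ for $x\in Y_n$;
* (C4) the sets $F_n(x)\setminus R_n$, for distinct $x\in Y_n$, are pairwise disjoint;
* (C5) $(F_n(x)\setminus R_n)\cap\Gamma_m=\emptyset$ for $x\in Y_n$ and $m<n$.

**Step 3: the recursion can be carried out.** Suppose everything is chosen below $n$. Let
$$V=\{x\in K:\ |x(\gamma)|<2^{-n}\text{ for all }\gamma\in R_0\cup\dots\cup R_{n-1}\}.$$
As $R_0\cup\dots\cup R_{n-1}$ is finite, $V$ is a neighborhood of $0$. By (5), we can pick distinct $\gamma_\alpha\in\Gamma_V$ $(\alpha<\kappa_n)$ and $x_\alpha\in V$ with $x_\alpha(\gamma_\alpha)\ne0$. Now thin out the index set three times.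

First, by tameness of $\kappa_n$, keep $\kappa_n$ many $\alpha$ with $f_{x_\alpha}\le g_n$ for one function $g_n$. Second, by the $\Delta$-system lemma, keep $\kappa_n$ many $\alpha$ such that $F_n(x_\alpha)\cap F_n(x_\beta)=R_n$ for distinct $\alpha,\beta$, with a finite set $R_n$. Then the sets $F_n(x_\alpha)\setminus R_n$ are pairwise disjoint for distinct indices. Third, the set $\bigcup_{m<n}\Gamma_m$ has size $<\kappa_n$ by (C2), and each of its points lies in at most one set $F_n(x_\alpha)\setminus R_n$. So fewer than $\kappa_n$ indices $\alpha$ have $F_n(x_\alpha)\setminus R_n$ meeting $\bigcup_{m<n}\Gamma_m$. Discard them; $\kappa_n$ many indices remain. Let $Y_n$ be the set of the remaining $x_\alpha$.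

Then (C1) holds because $Y_n\subset V$; (C3) by the first thinning; (C4) by the second, since distinct points of $Y_n$ have distinct indices; (C5) by the third. For (C2), $\Gamma_n$ contains the $\kappa_n$ many remaining $\gamma_\alpha$, and it is a union of at most $\kappa_n$ countable sets.

**Step 4: the candidate $L$ and its weight.** Let $Y=\bigcup_nY_n$ and $L=\overline Y$. Then $\Gamma_L\supset\bigcup_n\Gamma_n$ has size $\kappa$, so $w(L)=|\Gamma_L|=\kappa$ by Lemma 1. By Lemma 2 it remains to show that for each $\gamma\in\Gamma$ the set
$$E_\gamma=\{x(\gamma):x\in Y\}$$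
is nwd. Define $g$ by (4). If $x\in Y_n$ and $i\ge n$, then $f_x(i)\le g_n(i)\le g(i)$ by (C3), so by (3)
$$x\in Y_n,\ i\ge n\ \Longrightarrow\ x(\gamma)\notin I_{i,g(i)}\text{ for all }\gamma.\tag{6}$$
Since every nonempty open subset of $\mathbb R$ contains a rational interval $J$ with $0\notin\overline J$, it suffices to find in each such $J$ a nonempty open subinterval missing $E_\gamma$. Fix $J$.

**Step 5: coordinates in some root.** Here late points are small at $\gamma$. Let $\gamma\in R_m$. Choose $N\ge m$ with $2^{-N}\le\mathrm{dist}(0,J)$, and $i\ge N$ with $I_i=J$; such $i$ exists because $J$ is listed infinitely often. If $x\in Y_n$ with $n>N$, then $m<n$, so (C1) gives $|x(\gamma)|<2^{-n}<\mathrm{dist}(0,J)$ and $x(\gamma)\notin J$. If $x\in Y_n$ with $n\le N\le i$, then (6) gives $x(\gamma)\notin I_{i,g(i)}$. So $I_{i,g(i)}\subset J$ misses $E_\gamma$.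

**Step 6: coordinates in no root.** Here at most one late point enters $J$ at $\gamma$. Let $\gamma\notin\bigcup_mR_m$ and let $J=I_i$. Consider the pairs $(n,x)$ with $n>i$, $x\in Y_n$ and $x(\gamma)\in I_i$. For such a pair $\gamma\in F_n(x)$, as noted in Step 2, so $\gamma\in F_n(x)\setminus R_n$. By (C4), for each $n$ there is at most one such $x$. If $(m,x')$ and $(n,x)$ were two such pairs with $m<n$, then $\gamma\in\mathrm{supp}\,x'\subset\Gamma_m$ because $x'(\gamma)\in I_i$ is nonzero, so $\gamma\in\Gamma_m\cap(F_n(x)\setminus R_n)$, contradicting (C5). So there is at most one such pair altogether. For $x\in Y_n$ with $n\le i$, (6) gives $x(\gamma)\notin I_{i,g(i)}$. Hence $E_\gamma\cap I_{i,g(i)}$ has at most one point, and $I_{i,g(i)}\subset J$ contains a nonempty open interval missing $E_\gamma$.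

So every $E_\gamma$ is nwd, and $L$ is zero-dimensional. This proves Theorem 2(b). $\blacksquare$

## 9. The case $\mathrm{add}(\mathcal M)=\mathrm{cof}(\mathcal M)$: proof of Theorem 4

We recall $\mathrm{add}(\mathcal M)\le\mathfrak b\le\mathfrak d\le\mathrm{cof}(\mathcal M)$ (Cichoń's diagram; Bartoszyński–Judah, *Set Theory: On the Structure of the Real Line*, Ch. 2). The cardinal $\mu=\mathrm{add}(\mathcal M)$ is uncountable, because countable unions of meager sets are meager. It is regular: if $\mathrm{cf}\,\mu<\mu$, a union of $\mu$ meager sets could be grouped into $\mathrm{cf}\,\mu$ unions of fewer than $\mu$ meager sets each, so it would be a union of fewer than $\mu$ meager sets, hence always meager. Under the hypothesis of the theorem $\mathfrak b=\mathfrak d=\mu$, so by Lemma 4 every regular uncountable $\lambda\ne\mu$ is tame.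

**Step 1: $\mathrm{cf}\,\kappa\ne\mu$ implies $P(\kappa)$.** If $\kappa=\omega$, use the convergent sequence of Section 1. If $\kappa$ is regular uncountable, then $\kappa=\mathrm{cf}\,\kappa\neq\mu$ is tame; use Theorem 2(a). If $\kappa$ is singular, it is a limit of uncountable successor cardinals different from $\mu$. These are regular, hence tame. Moreover $\mathrm{cf}\,\kappa$ is either $\omega$ or a regular uncountable cardinal different from $\mu$, hence tame. Use Theorem 2(b).

**Step 2: $\mathrm{cf}\,\kappa=\mu$ implies that $P(\kappa)$ fails.** We build the set $X$ that Theorem 3 asks for. Intersecting the members of a cofinal family of meager sets of reals with $[0,1]$, we obtain a family $\{M_\xi:\xi<\mu\}$ of meager subsets of $[0,1]$ such that every meager subset of $[0,1]$ is contained in some $M_\xi$. Recursively choose, for $\xi<\mu$,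
$$t_\xi\in[0,1]\setminus\Big(\bigcup_{\eta<\xi}M_\eta\cup\{t_\eta:\eta<\xi\}\Big).$$
This is possible: the set removed is a union of fewer than $\mu=\mathrm{add}(\mathcal M)$ meager sets, so it is meager and, by the Baire category theorem, not all of $[0,1]$. Let $X=\{t_\xi:\xi<\mu\}$; then $|X|=\mu$. If $N\subset X$ is nwd, then $N\subset M_\xi$ for some $\xi$, and $t_\eta\notin M_\xi$ for $\eta>\xi$. So $N\subset\{t_\eta:\eta\le\xi\}$ has size $<\mu$. Theorem 3 applies.

**Step 3: $\mathsf{MA}$ and $\mathsf{CH}$.** Always $\omega_1\le\mathrm{add}(\mathcal M)\le\mathrm{cof}(\mathcal M)\le\mathfrak c$, the last because the meager $F_\sigma$ sets are cofinal and there are $\mathfrak c$ of them. Under $\mathsf{MA}$, $\mathrm{add}(\mathcal M)=\mathfrak c$ (Martin–Solovay), so $\mu=\mathfrak c$. Under $\mathsf{CH}$, all these cardinals are $\omega_1$, so $\mu=\omega_1$. $\blacksquare$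

Under $\mathsf{CH}$ the set $X$ of Step 2 is a Luzin set, as promised in Section 4.

## 10. Hilbert space, and avoiding instead of bounding: proof of Theorem 5

In a Hilbert space one has more than finiteness: the number of coordinates at which $x\in K$ enters $I_i$ is bounded independently of $x$. So at $I_i$ a point $x$ spoils at most $N_i$ pieces, with $N_i$ known in advance. We need not dominate; it is enough to pick a piece different from at most $N_i$ given ones.

Call $f,h\in\omega^\omega$ *eventually different* if $f(n)\ne h(n)$ for all but finitely many $n$. For example, $f(n)=n$ and $h(n)=n+1$ are eventually different; so are $f(n)=n$ and $h(n)=0$. The same definition applies to functions on any countable infinite set. We use Bartoszyński's theorems (Bartoszyński–Judah, Thms 2.4.1 and 2.4.7):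

* (i) If $F\subset\omega^\omega$ and $|F|<\mathrm{non}(\mathcal M)$, there is $h$ that is eventually different from every $f\in F$.
* (ii) There is $H\subset\omega^\omega$ with $|H|=\mathrm{cov}(\mathcal M)$ such that every $f\in\omega^\omega$ is eventually different from some $h\in H$.

**Lemma 5.** Let $\kappa$ be regular uncountable with $\kappa<\mathrm{non}(\mathcal M)$ or $\kappa>\mathrm{cov}(\mathcal M)$, let $B$ be a countable infinite set, and let $\varphi_\alpha\in\omega^B$ for $\alpha<\kappa$. Then there is $h\in\omega^B$ such that $\varphi_\alpha$ is eventually different from $h$ for $\kappa$ many $\alpha$.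

*Proof.* By a bijection we may take $B=\omega$. If $\kappa<\mathrm{non}(\mathcal M)$, (i) gives one $h$ for all $\alpha$. If $\kappa>\mathrm{cov}(\mathcal M)$, assign to each $\alpha$ some $h\in H$ eventually different from $\varphi_\alpha$; since $\kappa$ is regular and $\kappa>|H|$, some $h$ is assigned $\kappa$ many times. $\square$

How do we encode "at most $N_i$ spoiled pieces" by one function? The direct attempt is to let $\varphi^k_x(i)$ be the index of the $k$-th piece of $I_i$ spoiled by $x$, and to ask for $h$ eventually different from each $\varphi_x^k$. But this gives, for each $k$, its own threshold beyond which $h(i)\ne\varphi^k_x(i)$. If the numbers $N_i$ are unbounded, infinitely many $k$ occur, and nothing provides one threshold for all of them. The remedy is to spread the interval $I_i$ over $N_i$ places of one countable set and to index pieces by *functions* on these places.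

**Step 1: the setting.** Let $K$ be uniform Eberlein with $w(K)=\kappa$. We may take $K\subset\ell_2(\Gamma)$ weakly compact. By the uniform boundedness principle there is $M$ with $\|x\|\le M$ for $x\in K$. The pointwise topology is Hausdorff and coarser than the weak one, so the two coincide on the weakly compact set $K$. As $\ell_2(\Gamma)\subset c_0(\Gamma)$, the lemmas of Section 5 apply. We may assume $\Gamma=\Gamma_K$, so $|\Gamma|=\kappa$ by Lemma 1. Keep the intervals $I_i$ and the numbers $d_i$. If $x\in K$, then
$$d_i^2\cdot|\{\gamma:x(\gamma)\in I_i\}|\le\|x\|^2\le M^2,\quad\text{so}\quad|\{\gamma:x(\gamma)\in I_i\}|\le N_i,$$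
where $N_i\ge1$ is a fixed integer with $N_i\ge M^2/d_i^2$.

**Step 2: the code $\varphi_x$.** Let $B_i$ $(i\in\omega)$ be disjoint sets with $|B_i|=N_i$, and let $B=\bigcup_iB_i$, a countable infinite set. The set $\omega^{B_i}$ is countably infinite, so we may choose pairwise disjoint nonempty open intervals $I_{i,s}\subset I_i$ indexed by $s\in\omega^{B_i}$. For $x\in K$ let
$$S_x(i)=\{s\in\omega^{B_i}:\ x(\gamma)\in I_{i,s}\text{ for some }\gamma\}.$$
Each $\gamma$ with $x(\gamma)\in I_i$ contributes at most one $s$, so $|S_x(i)|\le N_i$. If $S_x(i)\ne\emptyset$, list it, with repetitions, as $\{s_b:b\in B_i\}$, and put $\varphi_x(b)=s_b(b)$ for $b\in B_i$. If $S_x(i)=\emptyset$, put $\varphi_x(b)=0$ for $b\in B_i$. This defines $\varphi_x\in\omega^B$.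

The code does what we want: for $h\in\omega^B$,
$$h(b)\ne\varphi_x(b)\text{ for all }b\in B_i\ \Longrightarrow\ h|B_i\notin S_x(i).\tag{7}$$
Indeed, this is trivial if $S_x(i)=\emptyset$; otherwise, for each $b\in B_i$, the functions $h|B_i$ and $s_b$ differ at $b$.

*Example.* If $N_i=2$, $B_i=\{0,1\}$ and $x$ spoils the pieces $s_0=(3,5)$ and $s_1=(3,8)$, then $\varphi_x$ is $(3,8)$ on $B_i$. Any $h|B_i=(a,c)$ with $a\ne3$ and $c\ne8$ differs from $s_0$ at place $0$ and from $s_1$ at place $1$.

**Step 3: one $h$ and one threshold.** For $\gamma\in\Gamma$ choose $x_\gamma\in K$ with $x_\gamma(\gamma)\ne0$. By Lemma 5 there is $h\in\omega^B$ such that $\varphi_{x_\gamma}$ is eventually different from $h$ for $\kappa$ many $\gamma$. For each such $\gamma$ the finitely many $b$ with $\varphi_{x_\gamma}(b)=h(b)$ lie in finitely many $B_i$, so by (7) there is $n_\gamma$ with $h|B_i\notin S_{x_\gamma}(i)$ for all $i\ge n_\gamma$. Since $\kappa$ is regular uncountable, there are $n$ and $A\subset\Gamma$ with $|A|=\kappa$ such that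
$$h|B_i\notin S_{x_\gamma}(i)\quad\text{for all }\gamma\in A\text{ and }i\ge n.$$

**Step 4: the subspace.** By the definition of $S_x(i)$, all values of all $x_\gamma$ $(\gamma\in A)$ avoid the open set $\bigcup_{i\ge n}I_{i,h|B_i}$. It is dense, as in Lemma 3, since every rational interval whose closure omits $0$ is $I_i$ for some $i\ge n$. So these values all lie in one closed nwd set, and by Lemma 2 the set $L=\overline{\{x_\gamma:\gamma\in A\}}\subset K$ is zero-dimensional. Since $A\subset\Gamma_L\subset\Gamma$, Lemma 1 gives $w(L)=|\Gamma_L|=\kappa$. $\blacksquare$
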